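\title{No countable semigroup contains every countable locally finite semigroup}

\begin{abstract}
We show that there is no countable semigroup into which every countable locally finite semigroup embeds. The obstruction is a family of $2^{\aleph_0}$ countable commutative semigroups, in which all squares and all products of four elements are zero, such that at most $\max(|S|,\aleph_0)$ members of the family embed into any given semigroup $S$. It follows that the least cardinality of a semigroup containing copies of all countable locally finite semigroups is $2^{\aleph_0}$. The number four cannot be lowered: the countable semigroups in which all products of three elements are zero embed into a single one among them.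
\end{abstract}

\section{The question and the answer}\label{sec:intro}

A semigroup is \emph{locally finite} if each of its finitely generated subsemigroups is finite. A semigroup $A$ \emph{embeds} into a semigroup $S$ if there is an injective homomorphism $A\to S$, that is, if $A$ is isomorphic to a subsemigroup of $S$. We call $S$ \emph{universal} for a class $\mathcal K$ of semigroups if every member of $\mathcal K$ embeds into $S$; we do not ask that $S$ belong to $\mathcal K$. Throughout, \emph{countable} means finite or countably infinite, $\mathbb N=\{1,2,\dots\}$, and $\mathfrak c=2^{\aleph_0}$.

P.~Hall's universal group is a countable locally finite group into which every countable locally finite group embeds. The corresponding question for semigroups comes from the paper of Dolinka and Gray \cite{DG}.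

\begin{quote}
\emph{Is there a countable semigroup that is universal for the class of countable locally finite semigroups?}
\end{quote}

There are good reasons to guess that the answer is yes. A countable semigroup has only countably many finite subsets, hence only countably many finitely generated subsemigroups, so a class with uncountably many isomorphism types of finitely generated members has no countable universal semigroup. Local finiteness removes this obstruction: the finitely generated members are finite, and there are only countably many finite semigroups $F_1,F_2,\dots$ up to isomorphism. All of them even fit into one countable locally finite semigroup. Take their disjoint union together with a new zero element, keep the product inside each $F_i$, and let all other products be zero; finitely many elements then lie in a finite subsemigroup $F_1\cup\dots\cup F_k\cup\{0\}$. Finally, a countable locally finite semigroup $A=\{s_1,s_2,\dots\}$ is the union of the chain of finite subsemigroups $\langle s_1,\dots,s_k\rangle$, so one may hope to embed it one finite step at a time into a sufficiently rich countable semigroup.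

The answer is nevertheless no, and it is already no for a very restricted class. For a semigroup $A$ with zero we write $A^k=0$ if every product of $k$ elements of $A$ is $0$. Such a semigroup is locally finite; for instance, if $A^4=0$, then an element of the subsemigroup generated by $r$ elements is $0$ or a product of at most three generators, so this subsemigroup has at most $r+r^2+r^3+1$ elements.

\begin{theorem}\label{thm:main}
There is a family $(A_\sigma)_{\sigma\in\Sigma}$, with $|\Sigma|=\mathfrak c$, of countable commutative semigroups with zero, satisfying $A_\sigma^4=0$ and $s^2=0$ for all $s\in A_\sigma$ (hence locally finite), such that for every semigroup $S$ there are at most $\max(|S|,\aleph_0)$ indices $\sigma$ for which $A_\sigma$ embeds into $S$. In particular, only countably many of the $A_\sigma$ embed into a given countable semigroup, and no countable semigroup is universal for the class of countable locally finite semigroups.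
\end{theorem}

The second theorem shows that Theorem~\ref{thm:main} is sharp in two directions: in the size of a universal semigroup and in the length of the vanishing products. For $k\ge1$ let $\mathcal N_k$ be the class of countable semigroups $A$ with zero satisfying $A^k=0$.

\begin{theorem}\label{thm:sharp}
\begin{enumerate}
\item[(1)] Let $\mathcal K$ be a class of countable semigroups containing all the $A_\sigma$; for example, all countable semigroups, the locally finite ones, or the commutative ones with zero satisfying $s_1s_2s_3s_4=0$ and $s^2=0$. Then the least cardinality of a semigroup that is universal for $\mathcal K$ is exactly $\mathfrak c$.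
\item[(2)] There is a countable semigroup that is universal for $\mathcal N_k$ if and only if $k\le 3$. For $k=3$ it can be chosen in $\mathcal N_3$.
\end{enumerate}
\end{theorem}

Section~\ref{sec:systems} isolates the mechanism behind Theorem~\ref{thm:main}, a sequence of pairs of systems of equations that cannot be solved together. Section~\ref{sec:construction} constructs the semigroups $A_\sigma$. Section~\ref{sec:counting} proves Theorems~\ref{thm:main} and~\ref{thm:sharp}(1) by counting, and Section~\ref{sec:three} proves Theorem~\ref{thm:sharp}(2).

\section{Two systems of equations in conflict}\label{sec:systems}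

A step-by-step embedding into $S$ can fail only when the finite part already embedded cannot be extended. So we look for two ways of enlarging a finite tuple of elements, each harmless by itself, that cannot both occur around the same tuple of $S$. One such conflict is not enough, since $S$ may keep a separate copy of the tuple for each of the two enlargements. But a countable $S$ has only countably many tuples of a fixed length. If the same tuple admits infinitely many independent conflicts, one for each $n\in\mathbb N$, then choosing a side in each of them gives $\mathfrak c$ enlargements, any two of which are in conflict, and $S$ runs out of tuples.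

Let $S$ be a semigroup, let $t=(g,h,a,b,c,d,u,v)\in S^8$, and let $n\in\mathbb N$. With the conventions $x_0=g$ and $y_0=u$, consider the following systems in the unknowns $x_1,\dots,x_n,z$ and $y_1,\dots,y_n$:
\begin{align*}
(L_n)\qquad & x_id=x_{i+1}c\quad(0\le i<n), \qquad x_nd=za,\qquad zb=hb;\\
(R_n)\qquad & c\,y_i=d\,y_{i+1}\quad(0\le i<n), \qquad a\,y_n=b\,v.
\end{align*}
We say that a system is \emph{solvable over $t$ in $S$} if it has a solution with all unknowns in $S$. Think of $a,b,c,d$ as middle letters, of $g,h,x_i,z$ as left letters and of $u,v,y_i$ as right letters. In a product of a left, a middle and a right letter, an equation of $(L_n)$ changes the first two factors and an equation of $(R_n)$ changes the last two.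

\begin{example}\label{ex:small}
Suppose that $(L_1)$ and $(R_1)$ hold, that is, $gd=x_1c$, $x_1d=za$, $zb=hb$ and $cu=dy_1$, $ay_1=bv$. Using left and right equations alternately, we get
\[
gdu=x_1cu=x_1dy_1=zay_1=zbv=hbv .
\]
The unknowns have disappeared: the two systems together force the equation $gdu=hbv$ between the given elements.

Now combine $(L_1)$ with $(R_2)$, whose equations are $cu=dy_1$, $cy_1=dy_2$, $ay_2=bv$, and list the three-letter words that can be reached from $gdu$ by applying an equation to two adjacent letters. From $gdu$ the only move leads to $x_1cu$, since $du$ occurs in no equation. From $x_1cu$ the only new word is $x_1dy_1$, and from there the only new word is $zay_1$. Here the process stops, because $ay_1$ occurs in no equation of $(R_2)$: the left chain has ended too early. With $(L_2)$ and $(R_1)$ the reachable words are $gdu$, $x_1cu$, $x_1dy_1$, $x_2cy_1$, and the process stops because $cy_1$ occurs in no equation of $(R_1)$: the right chain has ended too early. In neither case is $hbv$ reached.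
\end{example}

The example shows the role of each middle letter. The letters $c$ and $d$ force left and right moves to alternate, so that both chains are traversed at the same speed. The letter $a$ announces that the left chain has ended, and only the last element of the right chain can absorb it. The letter $b$ leads back to elements $h$ and $v$ that do not depend on $n$. Figure~\ref{fig:stairs} shows the case $n=2$.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=1.1]
\draw[gray!40] (0,0) grid (4,3);
\draw[thick] (0,0)--(1,0)--(1,1)--(2,1)--(2,2)--(3,2)--(3,3)--(4,3);
\foreach \p/\w in {0/g,1/x_1,2/x_2,3/z,4/h} \node at (\p,-0.6) {$\w$};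
\foreach \q/\w in {0/u,1/y_1,2/y_2,3/v} \node at (-0.6,\q) {$\w$};
\foreach \p/\q/\w in {0/0/d,1/0/c,1/1/d,2/1/c,2/2/d,3/2/a,3/3/b,4/3/b}
  \node[circle,draw,fill=white,minimum size=15pt,inner sep=0pt] at (\p,\q) {$\w$};
\end{tikzpicture}
\caption{The chain of equalities $gdu=x_1cu=x_1dy_1=x_2cy_1=x_2dy_2=zay_2=zbv=hbv$. A circle labeled $e$ in column $x$ and row $y$ stands for the product $xey$. Horizontal steps use the equations $gd=x_1c$, $x_1d=x_2c$, $x_2d=za$, $zb=hb$ of $(L_2)$; vertical steps use the equations $cu=dy_1$, $cy_1=dy_2$, $ay_2=bv$ of $(R_2)$.}
\label{fig:stairs}
\end{figure}

\begin{lemma}\label{lem:collapse}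
Let $S$ be a semigroup, $t=(g,h,a,b,c,d,u,v)\in S^8$ and $n\in\mathbb N$. If both $(L_n)$ and $(R_n)$ are solvable over $t$ in $S$, then $gdu=hbv$.
\end{lemma}

\begin{proof}
For $0\le i<n$ we have $x_idy_i=x_{i+1}cy_i=x_{i+1}dy_{i+1}$, by an equation of $(L_n)$ followed by one of $(R_n)$. Hence $gdu=x_0dy_0=x_ndy_n$. The remaining three equations give $x_ndy_n=zay_n=zbv=hbv$.
\end{proof}

Only associativity is used here, so the lemma applies to an arbitrary candidate $S$ for a universal semigroup, which need not be commutative, locally finite or have a zero.

\begin{remark}\label{rem:groups}
In a group the equations of $(L_n)$ determine the unknowns: $x_n=g(dc^{-1})^n$, $z=x_nda^{-1}$, and $z=h$. So $(L_n)$ is solvable exactly when $g(dc^{-1})^nda^{-1}=h$. In a locally finite group $dc^{-1}$ has finite order, so the set of $n$ for which $(L_n)$ is solvable is periodic, and only countably many subsets of $\mathbb N$ are periodic. Without inverses this restriction disappears: we shall see that every subset of $\mathbb N$ occurs in a locally finite semigroup.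
\end{remark}

\section{The semigroups $A_\sigma$}\label{sec:construction}

Let $\Sigma$ be the set of all subsets of $\mathbb N$, so $|\Sigma|=\mathfrak c$, and fix $\sigma\in\Sigma$. We want a semigroup in which $(L_n)$ is solvable for all $n\in\sigma$, $(R_m)$ is solvable for all $m\in\mathbb N\setminus\sigma$, and still $gdu\ne hbv$. The equations involve only products of a left and a middle letter, or of a middle and a right letter, and Lemma~\ref{lem:collapse} involves products of one letter of each kind. We therefore start from a semigroup $B$ in which a product vanishes as soon as two letters of the same kind meet, and then impose the equations. This gives local finiteness at once, and it keeps the consequences of the equations under control, because an equation can be multiplied by only one more letter before it becomes $0=0$.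

In this section $n$ always ranges over $\sigma$ and $m$ over $\mathbb N\setminus\sigma$.

\subsection*{Monomials}
Take three pairwise disjoint sets of distinct symbols, called \emph{letters}:
\begin{align*}
X&=\{g,h\}\cup\{x_{n,i}: n\in\sigma,\ 1\le i\le n\}\cup\{z_n:n\in\sigma\},\\
M&=\{a,b,c,d\},\\
Y&=\{u,v\}\cup\{y_{m,i}: m\in\mathbb N\setminus\sigma,\ 1\le i\le m\},
\end{align*}
and put $x_{n,0}=g$ and $y_{m,0}=u$. A \emph{monomial} is a nonempty set of letters with at most one element in each of $X$, $M$, $Y$. Its \emph{type} is the set of those among $X$, $M$, $Y$ that it meets, a nonempty subset of the three-element set $\{X,M,Y\}$. A monomial of type $\{X,M,Y\}$ is called \emph{full}. Let $B$ consist of all monomials and an element $0$. For monomials $K,K'$ put $K\cdot K'=K\cup K'$ if their types are disjoint and $K\cdot K'=0$ otherwise, and let every product with $0$ be $0$. When the types are disjoint, $K\cup K'$ is a monomial whose type is the union of the two types.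

\begin{lemma}\label{lem:B}
$B$ is a countable commutative semigroup with zero, $B^4=0$, and $K^2=0$ for all $K\in B$.
\end{lemma}

\begin{proof}
The product is commutative by definition, and $B$ is countable because there are countably many letters. For monomials $K_1,K_2,K_3$, the product $(K_1K_2)K_3$ is nonzero exactly when the types of $K_1,K_2$ are disjoint and their union is disjoint from the type of $K_3$, that is, when the three types are pairwise disjoint; its value is then $K_1\cup K_2\cup K_3$. This description is symmetric in the three factors, so it also describes $K_1(K_2K_3)=(K_2K_3)K_1$, and $B$ is associative. In the same way a nonzero product of four monomials needs four pairwise disjoint nonempty types, which a three-element set does not have. A type is not disjoint from itself, so $K^2=0$.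
\end{proof}

We identify a letter with the corresponding one-element monomial. Then $xe$, $ey$ and $xey$, for $x\in X$, $e\in M$, $y\in Y$, are both products in $B$ and names for the monomials $\{x,e\}$, $\{e,y\}$, $\{x,e,y\}$. Monomials $xy$ occur in no equation; they are present because in a commutative semigroup $xey=(xy)e$, so $xy$ cannot be zero.

\subsection*{Imposing the equations}
Recall that a \emph{congruence} on a semigroup $B$ is an equivalence relation $\rho$ such that $K\mathrel{\rho}K'$ implies $KN\mathrel{\rho}K'N$ and $NK\mathrel{\rho}NK'$ for all $N\in B$. The classes then form a semigroup $B/\rho$, and the map sending an element to its class is a surjective homomorphism. We need to know the congruence generated by our equations explicitly, so we list the equations together with all their multiples. Let $D_2$ consist of the pairs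
\begin{gather*}
(x_{n,i}d,\ x_{n,i+1}c)\quad(0\le i<n),\qquad (x_{n,n}d,\ z_na),\qquad (z_nb,\ hb),\\
(c\,y_{m,i},\ d\,y_{m,i+1})\quad(0\le i<m),\qquad (a\,y_{m,m},\ b\,v),
\end{gather*}
and let $D_3$ consist of the following pairs of full monomials, for all $x\in X$ and $y\in Y$:
\begin{enumerate}
\item[(E1)] $(x_{n,i}\,d\,y,\ x_{n,i+1}\,c\,y)$ for $0\le i<n$;
\item[(E2)] $(x_{n,n}\,d\,y,\ z_n\,a\,y)$;
\item[(E3)] $(z_n\,b\,y,\ h\,b\,y)$;
\item[(E4)] $(x\,c\,y_{m,i},\ x\,d\,y_{m,i+1})$ for $0\le i<m$;
\item[(E5)] $(x\,a\,y_{m,m},\ x\,b\,v)$.
\end{enumerate}
Let $\rho$ be the equivalence relation on $B$ generated by $D_2\cup D_3$. Thus $K\mathrel{\rho}K'$ if and only if there is a chain $K=K_0,K_1,\dots,K_r=K'$ with $r\ge0$ in which any two consecutive terms form, in some order, a pair of $D_2\cup D_3$.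

\begin{lemma}\label{lem:cong}
The relation $\rho$ is a congruence on $B$.
\end{lemma}

\begin{proof}
Since $B$ is commutative, multiplication on one side suffices. Since a chain can be multiplied term by term, it suffices to show $KN\mathrel{\rho}K'N$ for $(K,K')\in D_2\cup D_3$ and $N\in B$. If $N=0$, both products are $0$, so let $N$ be a monomial. If $(K,K')\in D_3$, both members are full, and $KN=K'N=0$. If $(K,K')$ is one of the pairs in the first line of $D_2$, both members have type $\{X,M\}$. Then either $N$ is a single letter $y\in Y$ and $(KN,K'N)$ is a pair (E1), (E2) or (E3), or the type of $N$ contains $X$ or $M$ and $KN=K'N=0$. If $(K,K')$ is in the second line, both members have type $\{M,Y\}$. Then either $N$ is a single letter $x\in X$ and $(KN,K'N)$ is a pair (E4) or (E5), or $KN=K'N=0$.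
\end{proof}

Let $A_\sigma=B/\rho$. As a homomorphic image of $B$, it is a countable commutative semigroup with zero in which $A_\sigma^4=0$ and all squares are $0$. We use the same names for letters and for their classes, and we put $t_\sigma=(g,h,a,b,c,d,u,v)\in A_\sigma^8$. The pairs in $D_2$ have become equalities, so the letters $x_{n,i},z_n$ and $y_{m,i}$ provide solutions:
\begin{equation}\label{eq:solvable}
\begin{array}{l}
\text{$(L_n)$ is solvable over $t_\sigma$ in $A_\sigma$ for every $n\in\sigma$,}\\
\text{$(R_m)$ is solvable over $t_\sigma$ in $A_\sigma$ for every $m\in\mathbb N\setminus\sigma$.}
\end{array}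
\end{equation}

\subsection*{The two products stay apart}
Example~\ref{ex:small} treated one left and one right chain. Now infinitely many chains share the letters $g,h,u,v$, and a $\rho$-chain starting at $gdu$ may advance, retreat and set out again along other chains. We must show that no such walk reaches $hbv$. For this we describe a set $C$ that contains $gdu$, misses $hbv$, and cannot be left by any move. Figure~\ref{fig:stairs} suggests the definition: before the letter $b$ appears, the position in the left chain equals the position in the right chain when the middle letter is $d$ or $a$, and exceeds it by one when the middle letter is $c$.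

\begin{lemma}\label{lem:apart}
In $A_\sigma$ we have $gdu\ne hbv$.
\end{lemma}

\begin{proof}
Let $X'=\{g\}\cup\{x_{n,i}\}$ and $Y'=\{u\}\cup\{y_{m,i}\}$ be the sets of chain letters, so that $h,z_n\notin X'$ and $v\notin Y'$. Define the \emph{level} of a chain letter by $\ell(x_{n,i})=i$, $\ell(y_{m,i})=i$ and $\ell(g)=\ell(u)=0$, in agreement with the conventions $x_{n,0}=g$, $y_{m,0}=u$. Let $C$ be the set of full monomials of the three forms
\[
\begin{array}{lll}
x\,d\,y & \text{with } x\in X',\ y\in Y', & \ell(x)=\ell(y);\\
x\,c\,y & \text{with } x\in X',\ y\in Y', & \ell(x)=\ell(y)+1;\\
z_n\,a\,y & \text{with } n\in\sigma,\ y\in Y', & n=\ell(y).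
\end{array}
\]
Then $gdu\in C$, and $hbv\notin C$ because no member of $C$ contains $b$. We claim that each pair in $D_2\cup D_3$ has both members in $C$ or both outside $C$. A chain starting in $C$ then stays in $C$, so $gdu$ and $hbv$ are not $\rho$-equivalent.

The members of a pair in $D_2$ are not full, so they lie outside $C$. For $D_3$, the middle letter of a full monomial tells which line of the definition applies.
\begin{enumerate}
\item[(E1)] We have $x_{n,i}dy\in C$ if and only if $y\in Y'$ and $\ell(y)=i$, and $x_{n,i+1}cy\in C$ if and only if $y\in Y'$ and $\ell(y)+1=i+1$. The conditions coincide.
\item[(E2)] Each of $x_{n,n}dy$ and $z_nay$ lies in $C$ if and only if $y\in Y'$ and $\ell(y)=n$.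
\item[(E3)] Both members contain $b$, so both lie outside $C$.
\item[(E4)] Each of $xcy_{m,i}$ and $xdy_{m,i+1}$ lies in $C$ if and only if $x\in X'$ and $\ell(x)=i+1$.
\item[(E5)] The monomial $xbv$ contains $b$, so it lies outside $C$. If $xay_{m,m}\in C$, then $x=z_n$ for some $n\in\sigma$ with $n=\ell(y_{m,m})=m$. This is impossible, since $m\notin\sigma$. So both members lie outside $C$. \qedhere
\end{enumerate}
\end{proof}

Case (E5) is the only place where it matters that no left chain has the length of a right chain. If some length occurred on both sides, Lemma~\ref{lem:collapse} would give $gdu=hbv$.

\section{Counting embeddings}\label{sec:counting}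

For a semigroup $S$ and $t\in S^8$ let
\[
\Lambda_S(t)=\{n\in\mathbb N: (L_n)\text{ is solvable over $t$ in }S\}.
\]
Passing to a larger semigroup can in general enlarge this set, since new solutions become available. The point of the construction is that over $t_\sigma$ this does not happen, because the solutions of the systems $(R_m)$ block it.

\begin{proposition}\label{prop:recover}
Let $\varphi:A_\sigma\to S$ be an injective homomorphism, and let $\varphi(t_\sigma)\in S^8$ be the tuple of images of the entries of $t_\sigma$. Then $\Lambda_S(\varphi(t_\sigma))=\sigma$.
\end{proposition}

\begin{proof}
A homomorphism carries a solution over $t_\sigma$ to a solution over $\varphi(t_\sigma)$. By \eqref{eq:solvable}, $(L_n)$ is solvable over $\varphi(t_\sigma)$ for $n\in\sigma$, so $\sigma\subseteq\Lambda_S(\varphi(t_\sigma))$. Let $m\in\mathbb N\setminus\sigma$. By \eqref{eq:solvable} again, $(R_m)$ is solvable over $\varphi(t_\sigma)$. If $(L_m)$ were also solvable, Lemma~\ref{lem:collapse} would give $\varphi(g)\varphi(d)\varphi(u)=\varphi(h)\varphi(b)\varphi(v)$, that is, $\varphi(gdu)=\varphi(hbv)$. Since $\varphi$ is injective, this contradicts Lemma~\ref{lem:apart}. So $m\notin\Lambda_S(\varphi(t_\sigma))$.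
\end{proof}

Injectivity is used only to keep $gdu$ and $hbv$ apart, and it cannot be dropped: every $A_\sigma$ maps onto the one-element semigroup, where all systems are solvable. Taking for $\varphi$ the identity map of $A_\sigma$ gives the claim at the end of Remark~\ref{rem:groups}.

\begin{proof}[Proof of Theorem~\ref{thm:main}]
The algebraic properties of $A_\sigma$ were established in Section~\ref{sec:construction}. Let $S$ be a semigroup and let $\Sigma_S$ be the set of $\sigma\in\Sigma$ such that $A_\sigma$ embeds into $S$. By Proposition~\ref{prop:recover}, every $\sigma\in\Sigma_S$ has the form $\Lambda_S(t)$ with $t\in S^8$. Hence $|\Sigma_S|\le|S|^8$. This number is finite if $S$ is finite and equals $|S|$ if $S$ is infinite, so $|\Sigma_S|\le\max(|S|,\aleph_0)$. If $S$ is countable, then $|\Sigma_S|\le\aleph_0<\mathfrak c=|\Sigma|$, so some $A_\sigma$, a countable locally finite semigroup, does not embed into $S$.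
\end{proof}

Applying the theorem to $S=A_\tau$ shows that only countably many $A_\sigma$ are isomorphic to a given $A_\tau$. So the family contains $\mathfrak c$ pairwise nonisomorphic semigroups.

\begin{proof}[Proof of Theorem~\ref{thm:sharp}(1)]
Let $S$ be universal for $\mathcal K$. Then $A_\sigma$ embeds into $S$ for $\mathfrak c$ many $\sigma$, so $\mathfrak c\le\max(|S|,\aleph_0)$ by Theorem~\ref{thm:main}. Since $\aleph_0<\mathfrak c$, this gives $|S|\ge\mathfrak c$.

For the upper bound let $T_{\mathbb N}$ be the semigroup of all maps $\mathbb N\to\mathbb N$ under composition; it has cardinality $\aleph_0^{\aleph_0}=\mathfrak c$. We show by the argument of Cayley's theorem that every countable semigroup $A$ embeds into $T_{\mathbb N}$. Adjoin a new identity element $1$ to $A$, obtaining a countable semigroup $A^1$, and identify the set $A^1$ with a subset of $\mathbb N$. For $s\in A$ define $\lambda_s\in T_{\mathbb N}$ by $\lambda_s(p)=sp$ for $p\in A^1$ and $\lambda_s(p)=p$ for $p\notin A^1$. For $p\in A^1$ we have $s'p\in A^1$, so $\lambda_s(\lambda_{s'}(p))=s(s'p)=\lambda_{ss'}(p)$; for $p\notin A^1$ both sides equal $p$. Thus $s\mapsto\lambda_s$ is a homomorphism. It is injective because $\lambda_s(1)=s$, which is the reason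 for adjoining $1$.
\end{proof}

\section{Products of three elements}\label{sec:three}

The classes $\mathcal N_k$ increase with $k$, since a product of $k+1$ elements is a product of $k$ elements times one more. The class $\mathcal N_1$ contains only one-element semigroups. In a member of $\mathcal N_2$ all products are $0$, so any injection that sends $0$ to $0$ embeds it into the countably infinite member of $\mathcal N_2$. The first interesting case is $\mathcal N_3$.

Let $A\in\mathcal N_3$, let $P=\{p\in A: pA=Ap=\{0\}\}$ and $G=A\setminus P$. Then $0\in P$, and every product $ss'$ lies in $P$ because $A^3=0$. So $A$ is described by its multiplication table $G\times G\to P$. Conversely, let $G$ and $P\ni0$ be disjoint sets, let $\mu:G\times G\to P$ be any map, and define a product on $G\cup P$ by $\mu$ on $G\times G$ and by $0$ whenever a factor lies in $P$. All products lie in $P$, so $(s_1s_2)s_3=0=s_1(s_2s_3)$, and we obtain a semigroup in which all products of three elements vanish. Associativity puts no condition on the table.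

There are $\mathfrak c$ infinite tables with entries in a countably infinite set, so a countable universal semigroup cannot store them separately. It does not have to. If $G=\{g_1,g_2,\dots\}$, it is enough that the image of $g_k$ remember the finite part of the table on $g_1,\dots,g_k$, and there are only countably many finite tables. So we let the finite tables themselves be the elements.

\begin{proof}[Proof of Theorem~\ref{thm:sharp}(2)]
For $k\ge4$ we have $A_\sigma\in\mathcal N_4\subseteq\mathcal N_k$ for all $\sigma$, so by Theorem~\ref{thm:main} no countable semigroup is universal for $\mathcal N_k$. For $k\le3$ we have $\mathcal N_k\subseteq\mathcal N_3$, so it suffices to construct $U\in\mathcal N_3$ that is universal for $\mathcal N_3$.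

\emph{Construction.} Let $P^*=\{0,1,2,\dots\}$, and let $G^*$ be the set of all square matrices of finite size at least $1$ with entries in $P^*$. We regard $G^*$ as disjoint from $P^*$; a $1\times1$ matrix is not identified with its entry. The set $G^*$ is countable. Call $V,W\in G^*$ \emph{nested} if one of them is the upper left corner of the other; nested matrices of the same size are equal. For $V$ of size $i$ and $W$ of size $j$ put
\[
\mu(V,W)=\begin{cases}
Z_{ij} & \text{if $V,W$ are nested and $Z\in\{V,W\}$ has size $\max(i,j)$,}\\
0 & \text{if $V,W$ are not nested,}
\end{cases}
\]
where $Z_{ij}$ is the entry in row $i$ and column $j$. For example, if $W$ has size $2$ and $V=(W_{11})$, then $\mu(V,V)=W_{11}$, $\mu(V,W)=W_{12}$, $\mu(W,V)=W_{21}$ and $\mu(W,W)=W_{22}$. Let $U=G^*\cup P^*$, with product $\mu$ on $G^*\times G^*$ and $0$ whenever a factor lies in $P^*$. As observed above, $U$ is a semigroup with $U^3=0$, and it is countable, so $U\in\mathcal N_3$.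

\emph{Universality.} Let $A\in\mathcal N_3$, with $P$ and $G$ as above. Choose an injection $f:P\to P^*$ with $f(0)=0$. List $G=\{g_1,g_2,\dots\}$ without repetition (the list may be empty, finite or infinite), and extend $f$ to $G$ by
\[
f(g_k)=\bigl(f(g_pg_q)\bigr)_{1\le p,q\le k}\in G^* .
\]
This makes sense because $g_pg_q\in P$. The matrices $f(g_k)$ have different sizes and lie outside $P^*$, so $f:A\to U$ is injective. The matrices $f(g_i)$ and $f(g_j)$ are nested, and the entry in row $i$ and column $j$ of the one of size $\max(i,j)$ is $f(g_ig_j)$. Hence $f(g_i)f(g_j)=f(g_ig_j)$ for all $i,j$. If $s\in P$ or $s'\in P$, then $ss'=0$ and one of $f(s),f(s')$ lies in $P^*$, so $f(s)f(s')=0=f(ss')$. Thus $f$ is an embedding.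
\end{proof}

In $U$, one finite table is shared by all the infinite tables that begin with it, and this sharing forces no equalities, because any assignment of products is associative. With products of three elements allowed to be nonzero, associativity ties the two bracketings $(xe)y$ and $x(ey)$ together, and Proposition~\ref{prop:recover} shows the price: embeddings of $A_\sigma$ and $A_\tau$ with $\sigma\neq\tau$ can never send $t_\sigma$ and $t_\tau$ to the same tuple.

\begin{thebibliography}{1}

\bibitem{DG}
Igor Dolinka and Robert D. Gray,
\emph{Universal locally finite maximally homogeneous semigroups and inverse semigroups},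
arXiv:1704.00641 (2017).

\end{thebibliography}
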